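\title{Digraphs of size and dichromatic number $\kappa$ without short directed cycles}

\begin{abstract}
For every infinite cardinal $\kappa$ and every $n<\omega$ we construct, in ZFC, a digraph with $\kappa$ vertices and dichromatic number $\kappa$ that has no directed cycle of length less than $n$. This answers a question from a paper of Jo\'o. The vertices are $k$-element subsets of $\kappa$, and the edges depend only on how two such sets interleave. For $n\ge 2$ the set of lengths of directed cycles can be made exactly $\{m : m\ge n\}$. For uncountable $\kappa$ we also determine which finite sets of cycle lengths can be avoided in the underlying undirected graph at the same time: exactly those that consist of odd numbers.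
\end{abstract}

\section{Introduction}

A \emph{digraph} $D$ is a set of ordered pairs $uv$ with $u\neq v$, called edges. Its vertex set $V(D)$ consists of the points that occur in its edges, its \emph{size} is $|V(D)|$, and a \emph{subdigraph} of $D$ is a subset of $D$. For $2\le m<\omega$, a \emph{directed cycle of length $m$} is a digraph $\{v_0v_1,v_1v_2,\dots,v_{m-2}v_{m-1},v_{m-1}v_0\}$ with $v_0,\dots,v_{m-1}$ pairwise distinct, and $D$ contains such a cycle if it has one as a subdigraph. The \emph{dichromatic number} $\chi(D)$ is the smallest cardinal $\lambda$ such that $V(D)$ can be colored with $\lambda$ colors with no monochromatic directed cycle, that is, with no directed cycle all of whose vertices have the same color. The \emph{underlying graph} of $D$ has vertex set $V(D)$ and edges $\{u,v\}$ for $uv\in D$.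

The dichromatic number measures how many acyclic pieces are needed to cover the vertices of $D$. Two upper bounds are immediate. Giving every vertex its own color shows $\chi(D)\le |V(D)|$. If $G$ is the underlying graph and $\chi(G)$ is its chromatic number, the least number of colors in a coloring with no monochromatic edge, then $\chi(D)\le\chi(G)$, because a set of vertices that spans no edge spans no directed cycle. When $D$ contains both $uv$ and $vu$ for each edge $\{u,v\}$ of $G$, every edge of $G$ is a directed cycle of length $2$ and $\chi(D)=\chi(G)$. The cheapest way to make $\chi(D)$ large is thus to fill $D$ with very short cycles, and it is natural to ask whether short cycles are the only way.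

For undirected graphs and uncountable cardinals they cannot be avoided. Let $K_{m,\omega_1}$ be the complete bipartite graph with parts of sizes $m$ and $\omega_1$.

\begin{theorem}[Erd\H{o}s and Hajnal \cite{EH}]\label{thm:EH}
Every graph with uncountable chromatic number contains $K_{m,\omega_1}$ for each finite $m$.
\end{theorem}

Alternating between the two parts of $K_{m,\omega_1}$ gives a cycle of length $2m$ for $m\ge2$, so such a graph contains cycles of every even length $\ge 4$. If $\chi(D)$ is uncountable, this applies to the underlying graph of $D$. It forces no directed cycle of a given length, however, since a complete bipartite graph with all edges oriented from one part to the other is acyclic. Indeed the following is known in ZFC: for every infinite cardinal $\kappa$ and every $n<\omega$ there is a digraph of size $2^\kappa$ with dichromatic number at least $\kappa^+$ that contains no directed cycle of length less than $n$. What this leaves is the gap between the size and the dichromatic number, and the following question from \cite{Joo} asks whether it can be closed.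

\begin{quote}
\emph{Is it a theorem of ZFC that for every infinite cardinal $\kappa$ and every $n<\omega$ there is a digraph of size and dichromatic number $\kappa$ that contains no directed cycle of length less than $n$?}
\end{quote}

For $n\le 2$ nothing is forbidden, and the digraph of all pairs $\alpha\beta$ of distinct elements of $\kappa$ works: any two vertices of the same color form a monochromatic cycle of length $2$. If $2^\kappa=\kappa^+$, the known result gives a digraph $D$ with $\kappa^+\le\chi(D)\le|V(D)|=\kappa^+$, so the answer at $\kappa^+$ is positive for all $n$. A failure at $\kappa^+$ could therefore occur only in a model with $2^\kappa>\kappa^+$, and at successor cardinals the question is whether cardinal arithmetic matters. It does not.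

\begin{theorem}\label{thm:A}
For every infinite cardinal $\kappa$ and every $n<\omega$ there is a digraph $D$ with $|V(D)|=\chi(D)=\kappa$ and no directed cycle of length less than $n$.
\end{theorem}

Applied to $\kappa^+$, Theorem~\ref{thm:A} replaces the size $2^\kappa$ in the known result by $\kappa^+$, which is optimal because $\chi(D)\le|V(D)|$. We prove a sharper form. A set $X\subseteq V(D)$ \emph{contains a copy} of a digraph $F$ if some subdigraph of $D$ is isomorphic to $F$ and has all its vertices in $X$; the copy need not be induced.

\begin{theorem}\label{thm:B}
For every $n\ge2$ and every infinite cardinal $\kappa$ there is a digraph $D$ with $|V(D)|=\chi(D)=\kappa$ such that: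
\begin{enumerate}
\item[(1)] $D$ contains a directed cycle of length $m$ if and only if $m\ge n$;
\item[(2)] for every coloring of $V(D)$ with fewer than $\kappa$ colors, some single color class contains a copy of every finite subdigraph of $D$. In particular, that class contains directed cycles of all lengths $m\ge n$.
\end{enumerate}
\end{theorem}

Theorem~\ref{thm:A} follows from Theorem~\ref{thm:B} with $\max(n,2)$ in place of $n$. The last result shows that the even cycles forced by Theorem~\ref{thm:EH} are the only obstruction to excluding finitely many cycle lengths in the underlying graph as well.

\begin{theorem}\label{thm:C}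
Let $\kappa$ be an uncountable cardinal, and let $M\subset\{2,3,\dots\}$ and $S\subset\{3,4,\dots\}$ be finite. The following are equivalent:
\begin{enumerate}
\item[(i)] there is a digraph $D$ with $|V(D)|=\chi(D)=\kappa$ that contains no directed cycle with length in $M$ and whose underlying graph contains no cycle with length in $S$;
\item[(ii)] every element of $S$ is odd.
\end{enumerate}
The implication from \textup{(ii)} to \textup{(i)} also holds for $\kappa=\omega$.
\end{theorem}

All the digraphs are directed variants of Specker-type graphs: the vertices are $k$-element subsets of $\kappa$, and whether $ab$ is an edge depends only on the relative order of the elements of $a$ and $b$. Section~\ref{sec:pairs} works out the case $n=3$. Section~\ref{sec:patterns} proves a partition lemma, and Section~\ref{sec:shift} uses it to show that such a digraph has dichromatic number $\kappa$ as soon as its defining rule produces one directed cycle over the rationals. After that, only finite combinatorics remains: the rule must produce a long cycle and no short one. This is done in Section~\ref{sec:B} for Theorem~\ref{thm:B} and in Section~\ref{sec:C} for Theorem~\ref{thm:C}.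

\subsection*{Cardinals and $k$-sets}
We work in ZFC. A cardinal $\nu$ is the set of all smaller ordinals, with their order. Each proper initial segment of $\nu$ has size less than $\nu$; so if $\nu$ is infinite, there are $\nu$ many elements above any given element, and every subset of $\nu$ of size $\nu$ is unbounded in $\nu$. An infinite cardinal $\nu$ is \emph{regular} if a union of fewer than $\nu$ sets of size less than $\nu$ has size less than $\nu$. We use this as a pigeonhole principle: a function from a set of size $\nu$ to a set of size less than $\nu$ is constant on a subset of size $\nu$. The cardinal $\omega$ is regular, and so is the successor $\mu^+$ of every infinite cardinal $\mu$ (this uses the axiom of choice). For a linear order $T$ and $k\ge1$, $[T]^k$ is the set of $k$-element subsets of $T$, and we list $a\in[T]^k$ as $a(0)<a(1)<\dots<a(k-1)$. If $\kappa$ is infinite, then $|[\kappa]^k|=\kappa$.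

\section{The case $n=3$: pairs of ordinals}\label{sec:pairs}

In this section $\kappa$ is regular. We look for a digraph of size and dichromatic number $\kappa$ without cycles of length $2$, defined from the order of $\kappa$ alone. The vertex set $\kappa$ itself does not suffice. If membership of $\alpha\beta$ in $D$ depends only on whether $\alpha<\beta$, then either all edges point in one direction and $D$ is acyclic, or $D$ contains all pairs and has cycles of length $2$.

So take $[\kappa]^2$ as the vertex set. Two disjoint pairs $a,b$ with $a(0)<b(0)$ are \emph{separated} ($a(1)<b(0)$), \emph{crossing} ($b(0)<a(1)<b(1)$) or \emph{nested} ($b(1)<a(1)$). Put the edge $ab$ into $D$ if they are separated, put the opposite edge $ba$ into $D$ if they are crossing, and put in no other edges. Two pairs are joined by at most one edge, so $D$ has no cycle of length $2$. Every pair is separated from some pair above it, so $V(D)=[\kappa]^2$ has size $\kappa$.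

A separated edge is a long jump up and a crossing edge is a short move down, and one jump can be undone by two moves. Given $x_1<x_2<\dots<x_6$ in $\kappa$, let
\[
a=\{x_1,x_3\},\qquad b=\{x_4,x_6\},\qquad c=\{x_2,x_5\}.
\]
Then $ab\in D$ since $x_3<x_4$; $bc\in D$ since $x_2<x_4<x_5<x_6$; and $ca\in D$ since $x_1<x_2<x_3<x_5$. So $a,b,c$ span a directed triangle, whatever the six points are.

Now color $[\kappa]^2$ with fewer than $\kappa$ colors. We must find six points for which $a,b,c$ have the same color. For finitely many colors Ramsey's theorem gives six points all of whose pairs have one color. For infinitely many colors this is too much to ask.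

\begin{example}\label{ex:delta}
Fix distinct sequences $f_\alpha\in\{0,1\}^\omega$ for $\alpha<\omega_1$, and color $\{\alpha,\beta\}\in[\omega_1]^2$ by the least $i$ with $f_\alpha(i)\neq f_\beta(i)$. There are countably many colors, and no three points have all their pairs of one color $i$, since $f_\alpha(i),f_\beta(i),f_\gamma(i)$ would be three different elements of $\{0,1\}$.
\end{example}

The pairs $a,b,c$ are disjoint, and this makes the task much easier. For each $x<\kappa$ there are $\kappa$ many $y>x$, so by regularity there is a color $\lambda_x$ such that $\{x,y\}$ has color $\lambda_x$ for $\kappa$ many $y>x$. By regularity again, there is a color $\lambda$ such that $X=\{x:\lambda_x=\lambda\}$ has size $\kappa$. Choose the six points in increasing order: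
\begin{itemize}
\item $x_1<x_2$ in $X$;
\item $x_3>x_2$ such that $\{x_1,x_3\}$ has color $\lambda$;
\item $x_4>x_3$ in $X$;
\item $x_5>x_4$ such that $\{x_2,x_5\}$ has color $\lambda$;
\item $x_6>x_5$ such that $\{x_4,x_6\}$ has color $\lambda$.
\end{itemize}
Each choice is made from a set of size $\kappa$, which is unbounded, so it can be made above all earlier points. The triangle $a,b,c$ has color $\lambda$, and hence $\chi(D)=\kappa$.

The selection did not use the particular pattern of the three pairs: a point of $X$ can wait as long as we like for its partner. The next section proves this for $k$-sets and arbitrary patterns. The reason for passing to $k$-sets is that they allow a jump that takes many short moves to undo.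

\section{Monochromatic patterns of disjoint $k$-sets}\label{sec:patterns}

\begin{lemma}\label{lem:pattern}
Let $\kappa$ be an infinite cardinal, $k\ge1$, and $c:[\kappa]^k\to\Lambda$ with $|\Lambda|<\kappa$. Then there is $\lambda\in\Lambda$ with the following property: whenever $W$ is a finite linear order partitioned into $k$-element sets $W_1,\dots,W_l$, there is an order-preserving injection $e:W\to\kappa$ with $c(e[W_j])=\lambda$ for all $j$.
\end{lemma}

\begin{proof}
The pigeonhole principle needs a regular cardinal, and $\kappa$ may be singular. Let $\nu=\omega$ if $\Lambda$ is finite and $\nu=|\Lambda|^+$ otherwise. Then $\nu$ is regular and $|\Lambda|<\nu\le\kappa$. We use only the restriction of $c$ to $[\nu]^k$.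

A partially chosen $k$-set must remember that it can still be completed to color $\lambda$, with its next element arbitrarily high; the set $X$ of Section~\ref{sec:pairs} did this for $k=2$. For $\lambda\in\Lambda$ we define, by downward recursion on the length, when a strictly increasing sequence $s$ in $\nu$ of length at most $k$ is \emph{$\lambda$-good}. If $s$ has length $k$, it is $\lambda$-good if the set of its entries has color $\lambda$. If $s$ has length less than $k$, it is $\lambda$-good if there are $\nu$ many $x<\nu$ above all entries of $s$ such that the extension $s^\frown x$ is $\lambda$-good.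

Every such sequence $s$ is $\lambda$-good for some $\lambda$. We argue by downward induction on the length. For length $k$ take the color of the set of entries. If $s$ is shorter, there are $\nu$ many $x$ above its entries, and for each of them the induction hypothesis gives $\lambda_x$ such that $s^\frown x$ is $\lambda_x$-good. Since $\nu$ is regular and $|\Lambda|<\nu$, some $\lambda$ equals $\lambda_x$ for $\nu$ many $x$, and $s$ is $\lambda$-good.

Fix $\lambda$ such that the empty sequence is $\lambda$-good; this choice does not depend on $W$. Let $w_1<\dots<w_{kl}$ list $W$. We choose $e(w_1)<e(w_2)<\cdots$ recursively, so that at each stage and for each $j$ the sequence $s_j$ of values of $e$ on the elements of $W_j$ treated so far is $\lambda$-good. At the start every $s_j$ is empty. Suppose that $w_i$ is to be treated next and $w_i\in W_j$. Then $s_j$ is $\lambda$-good of length less than $k$, so the set of $x$ with $s_j{}^\frown x$ $\lambda$-good has size $\nu$ and is unbounded in $\nu$. Let $e(w_i)$ be such an $x$ above all values chosen before. The other sequences do not change. At the end each $s_j$ is $\lambda$-good of length $k$, which means $c(e[W_j])=\lambda$.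
\end{proof}

Both hypotheses are needed. With $\kappa$ colors, coloring $a$ by $a(0)$ gives disjoint sets different colors. If the sets $W_j$ may overlap, Example~\ref{ex:delta} is a counterexample for the three pairs in a three-element order.

\section{Shift digraphs}\label{sec:shift}

We now generalize ``crossing'' and ``separated'' to $k$-sets. Since Lemma~\ref{lem:pattern} cannot make two sets share a point, the relations must be defined by strict inequalities only.

Let $T$ be a linear order and $1\le h\le k$. For $a,b\in[T]^k$ write $a\prec_h b$ if, for all integers $i$,
\begin{equation}\label{eq:shift}
a(i+h-1)<b(i)\qquad\text{and}\qquad b(i)<a(i+h),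
\end{equation}
where each inequality is required exactly when both of its indices lie in $\{0,\dots,k-1\}$. In words: first come $h$ elements of $a$, then elements of $b$ and $a$ alternate until $a$ is exhausted, and then come the remaining elements of $b$. For $k=4$ and $h=2$ this reads
\[
a(0)<a(1)<b(0)<a(2)<b(1)<a(3)<b(2)<b(3).
\]
The relation $a\prec_k b$ says only that $a(k-1)<b(0)$. For $k=2$, $\prec_1$ is crossing and $\prec_2$ is separation.

A move from $x$ to $y$ in $[T]^k$ is an \emph{up-step of shift $h$} if $x\prec_h y$ and a \emph{down-step of shift $h$} if $y\prec_h x$. If $a\prec_h b$, then \eqref{eq:shift} with $i=0$ gives $a(h-1)<b(0)$, and $b(0)<a(h)$ when $h<k$. Therefore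
\begin{equation}\label{eq:determined}
a\prec_h b\quad\text{implies}\quad a(0)<b(0)\ \text{ and }\ h=|\{i : a(i)<b(0)\}|.
\end{equation}
So up-steps raise the least element, down-steps lower it, no step leads from a set to itself, and the direction and the shift of a step are determined by its two ends.

For $1\le p\le q\le k$ define the \emph{shift digraph}
\[
D^k_{p,q}(T)=\{ab : a,b\in[T]^k,\ a\prec_q b\ \text{ or }\ b\prec_p a\}.
\]
Its edges are the up-steps of shift $q$ and the down-steps of shift $p$. The digraph of Section~\ref{sec:pairs} is $D^2_{1,2}(\kappa)$.

The simplest $k$-sets are translates of one set. For $x\in\mathbb{Q}$ let $\tau(x)=\{x,x+1,\dots,x+k-1\}\in[\mathbb{Q}]^k$. The map $\tau$ is injective, and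
\begin{equation}\label{eq:translate}
h-1<y-x<h\quad\text{implies}\quad \tau(x)\prec_h\tau(y),
\end{equation}
because then $x+i+h-1<y+i<x+i+h$ for all $i$. This is the picture to keep in mind: a step of shift $h$ covers a distance between $h-1$ and $h$. Cycles are easy to write down with translates over $\mathbb{Q}$, and the next lemma carries them into a color class of $D^k_{p,q}(\kappa)$.

\begin{lemma}\label{lem:transfer}
Let $\kappa$ be an infinite cardinal, $1\le p\le q\le k$, and $D=D^k_{p,q}(\kappa)$. For every coloring of $V(D)$ with fewer than $\kappa$ colors there is one color class that, for every linear order $T$, contains a copy of every finite subdigraph of $D^k_{p,q}(T)$. Consequently, if $D^k_{p,q}(\mathbb{Q})$ contains a directed cycle, then $|V(D)|=\chi(D)=\kappa$.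
\end{lemma}

\begin{proof}
Let $\Lambda$ be the set of colors. Some elements of $[\kappa]^k$ may lie on no edge, so the coloring has to be extended before Lemma~\ref{lem:pattern} applies. The sets given by $a(i)=2i$ and $b(i)=2(i+q)-1$ for $i<k$ are subsets of $\omega\subseteq\kappa$, and $a\prec_q b$ since $2(i+q-1)<2(i+q)-1<2(i+q)$. Hence $V(D)\ne\emptyset$ and $\Lambda\ne\emptyset$. Extend the coloring arbitrarily to $c:[\kappa]^k\to\Lambda$, and take $\lambda$ from Lemma~\ref{lem:pattern}.

Let $F$ be a finite nonempty subdigraph of $D^k_{p,q}(T)$ with distinct vertices $t^1,\dots,t^l\in[T]^k$. These sets may overlap, so we first pull them apart. Let $W_j=t^j\times\{j\}$, and order $W=W_1\cup\dots\cup W_l$ lexicographically: $(x,j)<(x',j')$ if $x<x'$ in $T$, or $x=x'$ and $j<j'$. Let $e:W\to\kappa$ be as in Lemma~\ref{lem:pattern}, and put $f(t^j)=e[W_j]\in[\kappa]^k$. The sets $f(t^j)$ are pairwise disjoint, so $f$ is injective. Since $e$ preserves order, $f(t^j)(i)=e(t^j(i),j)$, and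
\[
t^j(i)<t^{j'}(i')\quad\text{implies}\quad f(t^j)(i)<f(t^{j'})(i').
\]
The relation $\prec_h$ is a conjunction of strict inequalities of this form, so $t^j\prec_h t^{j'}$ implies $f(t^j)\prec_h f(t^{j'})$, and $f$ maps edges of $F$ to edges of $D$. Thus $\{f(u)f(v): uv\in F\}$ is a subdigraph of $D$ isomorphic to $F$. Its vertices are the sets $f(t^j)$. They lie in $V(D)$, where $c$ is the given coloring, and they have color $\lambda$.

If $D^k_{p,q}(\mathbb{Q})$ contains a directed cycle, then every coloring of $V(D)$ with fewer than $\kappa$ colors has a monochromatic directed cycle. Hence $\kappa\le\chi(D)\le|V(D)|\le|[\kappa]^k|=\kappa$.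
\end{proof}

\section{Directed cycles of all lengths $m\ge n$ and no others}\label{sec:B}

Among translates, an up-step of shift $r$ gains more than $r-1$ and a down-step of shift $1$ loses less than $1$. A directed cycle needs an up-step, and at least $r$ down-steps are needed to undo it, so the cycle has length at least $r+1$. This suggests $p=1$ and $q=n-1$. Elements of $[\kappa]^k$ are not translates of each other, so the count has to be replaced by a chain of inequalities between their elements.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $r=n-1\ge1$ and $D=D^r_{1,r}(\kappa)$. An edge $ab$ of $D$ is either an up-step of shift $r$, meaning $a(r-1)<b(0)$, or a down-step of shift $1$, meaning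
\[
b(0)<a(0)<b(1)<a(1)<\dots<b(r-1)<a(r-1).
\]

\emph{No directed cycle of length less than $n$.} Every edge $ab$ of $D$ satisfies
\begin{equation}\label{eq:onestep}
a(t-1)<b(t)\qquad(1\le t\le r-1).
\end{equation}
For a down-step this is part of the displayed chain, and for an up-step $a(t-1)\le a(r-1)<b(0)<b(t)$. Suppose that $x_0x_1,x_1x_2,\dots,x_{\ell-1}x_\ell$ with $x_\ell=x_0$ is a directed cycle of length $\ell\le r$. Down-steps lower the least element, so some edge is an up-step, and we may number the cycle so that it is $x_0x_1$. Then $x_0(r-1)<x_1(0)$. Apply \eqref{eq:onestep} to the edge $x_tx_{t+1}$ with index $t$, for $t=1,\dots,\ell-1$; this is allowed because $\ell-1\le r-1$. We obtain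
\[
x_0(r-1)<x_1(0)<x_2(1)<\dots<x_\ell(\ell-1)=x_0(\ell-1)\le x_0(r-1),
\]
a contradiction.

\emph{Directed cycles of every length $m\ge n$ over $\mathbb{Q}$.} Let $m\ge r+1$, $\delta=r-\frac12$ and $\varepsilon=\delta/(m-1)$. Since $m-1\ge r>\delta>0$, we have $0<\varepsilon<1$. The numbers $0,\varepsilon,2\varepsilon,\dots,(m-1)\varepsilon=\delta$ are $m$ distinct rationals. By \eqref{eq:translate}, the move from $\tau(0)$ to $\tau(\delta)$ is an up-step of shift $r$ because $r-1<\delta<r$, and the move from $\tau(j\varepsilon)$ to $\tau((j-1)\varepsilon)$ is a down-step of shift $1$ because $0<\varepsilon<1$. Hence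
\[
\tau(0)\to\tau((m-1)\varepsilon)\to\tau((m-2)\varepsilon)\to\dots\to\tau(\varepsilon)\to\tau(0)
\]
is a directed cycle of length $m$ in $D^r_{1,r}(\mathbb{Q})$.

\emph{Conclusion.} Lemma~\ref{lem:transfer} gives $|V(D)|=\chi(D)=\kappa$. Applied to the constant coloring and $T=\mathbb{Q}$, it shows that $D$ contains directed cycles of all lengths $m\ge n$, which completes the proof of (1). Applied with $T=\kappa$, it gives the first sentence of (2), and the second follows from (1) because directed cycles of $D$ are finite subdigraphs of $D$.
\end{proof}

For $n=2$ the digraph in this proof is the digraph of all pairs from the introduction, and for $n=3$ it is the digraph of Section~\ref{sec:pairs}.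

\section{Odd cycles in the underlying graph}\label{sec:C}

The underlying graph of $D^r_{1,r}(T)$ has triangles for two separate reasons. First, when $q=k$ the relation $\prec_q$ is transitive, so three sets placed one above the other are pairwise adjacent. Here the sets are too short to bound the length of a jump from above. Second, when $p=1$ the sets $\tau(0),\tau(\frac13),\tau(\frac23)$ are pairwise adjacent by \eqref{eq:translate}, for every $k$. Here the distance covered by a step is known only up to an error of $1$, which is as large as the shift itself.

The first defect is repaired by taking $k$ large. Along a closed walk of $\ell$ translates the signed distances add up to $0$, so the signed shifts add up to less than $\ell$ in absolute value. The next lemma shows that arbitrary $k$-sets obey the same bound if $k$ is large compared with the walk. A walk in the underlying graph may use edges backwards, so both directions are allowed for every shift.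

\begin{lemma}\label{lem:drift}
Let $T$ be a linear order, $\ell,H\ge1$, $k\ge 2\ell H+1$, and $x_0,\dots,x_\ell\in[T]^k$ with $x_\ell=x_0$. Suppose that for each $1\le j\le\ell$ the move from $x_{j-1}$ to $x_j$ is an up-step or a down-step of shift $h_j\le H$, and put $\sigma_j=h_j$ for an up-step and $\sigma_j=-h_j$ for a down-step. Then $|\sigma_1+\dots+\sigma_\ell|<\ell$.
\end{lemma}

\begin{proof}
Put $\alpha_j=h_j-1$ for an up-step and $\alpha_j=-h_j$ for a down-step. In both cases
\begin{equation}\label{eq:drift}
x_{j-1}(i+\alpha_j)<x_j(i)\qquad\text{and}\qquad x_j(i)<x_{j-1}(i+\alpha_j+1),
\end{equation}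
each inequality holding when both of its indices lie in $\{0,\dots,k-1\}$. For an up-step this is \eqref{eq:shift}. For a down-step, \eqref{eq:shift} reads $x_j(i'+h_j-1)<x_{j-1}(i')$ and $x_{j-1}(i')<x_j(i'+h_j)$. Taking $i'=i-h_j$ in the second of these gives the first inequality of \eqref{eq:drift}, and taking $i'=i-h_j+1$ in the first gives the second.

We follow one index backwards around the walk, starting from index $\ell H$ so that there is room on both sides. Let $i_\ell=i'_\ell=\ell H$, and for $j=\ell,\dots,1$ let $i_{j-1}=i_j+\alpha_j$ and $i'_{j-1}=i'_j+\alpha_j+1$. Since $|\alpha_j|\le H$ and $|\alpha_j+1|\le H$, all these indices lie in $[0,2\ell H]\subseteq[0,k-1]$. So \eqref{eq:drift} gives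
\[
x_0(i_0)<x_1(i_1)<\dots<x_\ell(i_\ell)=x_0(\ell H)=x_\ell(i'_\ell)<\dots<x_1(i'_1)<x_0(i'_0).
\]
The enumeration of $x_0$ is increasing, so $i_0<\ell H<i'_0$, that is, $\sum_j\alpha_j<0<\sum_j(\alpha_j+1)$. As $\alpha_j\le\sigma_j\le\alpha_j+1$ for all $j$, we get $-\ell<\sum_j\alpha_j\le\sum_j\sigma_j\le\sum_j\alpha_j+\ell<\ell$.
\end{proof}

Some lower bound on $k$ is needed: if $a\prec_k b\prec_k c$, then also $a\prec_k c$, and the closed walk $a,b,c,a$ has $\ell=3$ and $\sum_j\sigma_j=k$, which violates the conclusion for $k\ge3$.

The second defect is repaired by taking both shifts divisible by a number $N$ that exceeds the lengths to be excluded. The total error along a walk of length less than $N$ is then smaller than $N$, so the signed shifts must cancel exactly. Taking the ratio $q/p$ equal to $N-1$ makes it impossible for the two shifts to cancel each other within fewer than $N$ steps.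

\begin{lemma}\label{lem:balanced}
Let $N\ge3$, $p=N$, $q=N(N-1)$, $k=2Nq+1$, and let $T$ be a linear order. Then $D^k_{p,q}(T)$ has no directed cycle of length less than $N$, and its underlying graph has no odd cycle of length less than $N$.
\end{lemma}

\begin{proof}
Consider a closed walk $x_0,\dots,x_\ell=x_0$ in the underlying graph with $1\le\ell<N$. If the move from $x_{j-1}$ to $x_j$ follows an edge of the digraph forwards, it is an up-step of shift $q$ or a down-step of shift $p$; if it follows an edge backwards, it is a down-step of shift $q$ or an up-step of shift $p$. Since $N\ge3$, we have $p<q$, so by \eqref{eq:determined} each move is of exactly one of these four kinds. Let $u_+,u_-$ be the numbers of up-steps and down-steps of shift $q$, let $v_+,v_-$ be the same numbers for shift $p$, and put $u=u_+-u_-$, $v=v_+-v_-$. Then $\ell=u_++u_-+v_++v_-\ge|u|+|v|$.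

Lemma~\ref{lem:drift} applies with $H=q$, since $k\ge2\ell q+1$. It gives
\[
N\,|u(N-1)+v|=|uq+vp|=\Big|\sum_j\sigma_j\Big|<\ell<N,
\]
so $v=-u(N-1)$. Then $N|u|=|u|+|v|\le\ell<N$, so $u=0$ and $v=0$. Thus $u_+=u_-$ and $v_+=v_-$.

It follows that $\ell=2u_++2v_+$ is even, so the underlying graph has no odd cycle of length less than $N$. If the walk follows a directed cycle forwards, then $u_-=0$ and $v_+=0$, so all four numbers vanish and $\ell=0$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
(i)$\Rightarrow$(ii). Let $D$ be as in (i), with underlying graph $G$. Then $\chi(G)\ge\chi(D)=\kappa$ is uncountable, so by Theorem~\ref{thm:EH} the graph $G$ contains cycles of every even length $\ge4$. Hence $S$ contains no even number. This is the only place where uncountability is used.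

(ii)$\Rightarrow$(i), for any infinite $\kappa$. As $M$ and $S$ are finite, there is $N\ge3$ larger than all elements of $M\cup S$. Let $p,q,k$ be as in Lemma~\ref{lem:balanced} and $D=D^k_{p,q}(\kappa)$. By that lemma, $D$ has no directed cycle with length in $M$, and its underlying graph has no cycle with length in $S$, because the elements of $S$ are odd and less than $N$.

By Lemma~\ref{lem:transfer} it remains to find a directed cycle in $D^k_{p,q}(\mathbb{Q})$. Let $\delta=N-\frac1{2(N-1)}$. Then $p-1<\delta<p$, and $(N-1)\delta=q-\frac12$ lies strictly between $q-1$ and $q$. By \eqref{eq:translate}, the move from $\tau(0)$ to $\tau((N-1)\delta)$ is an up-step of shift $q$, and each move from $\tau(j\delta)$ to $\tau((j-1)\delta)$ is a down-step of shift $p$. So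
\[
\tau(0)\to\tau((N-1)\delta)\to\tau((N-2)\delta)\to\dots\to\tau(\delta)\to\tau(0)
\]
is a directed cycle of length $N$, and $|V(D)|=\chi(D)=\kappa$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{EH}
Erd\H{o}s and Hajnal,
\emph{On chromatic number of graphs and set-systems},
Acta Math. Acad. Sci. Hungar. \textbf{17} (1966).

\bibitem{Joo}
Attila Jo\'o,
\emph{Uncountable dichromatic number without short directed cycles},
arXiv:1905.00782 (2019).

\end{thebibliography}
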